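# Families of Einstein metrics whose Laplace spectrum moves

## 1. Two theorems on Einstein families and their spectra

**Theorem A.** There is a closed $6$-manifold $M$ and a smooth family $g_s$, $s\in(-\varepsilon,\varepsilon)$, of (Kähler–)Einstein metrics on $M$ with $\mathrm{Ric}(g_s)=5g_s$ such that $10=2(m-1)$ is the first nonzero eigenvalue of $g_0$, with multiplicity exactly $2$, while for $s\neq 0$ every nonzero eigenvalue of $g_s$ is $>10$. In particular the spectrum is not constant in $s$.

**Theorem B.** If $m\in\{2,3\}$, the spectrum is constant along every smooth family $g_t$ of metrics on a closed $m$-manifold with $\mathrm{Ric}(g_t)=(m-1)g_t$. For every $m\ge 4$ there is a closed $m$-manifold and a smooth family of metrics with $\mathrm{Ric}(g_t)=(m-1)g_t$ and non-constant spectrum.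

These theorems answer a question posed in Song Sun, "Bubbling of Kähler-Einstein metrics", arXiv:2303.11309 (2023): if $g_t$ is a smooth family of Einstein metrics on a compact manifold with Einstein constant $m-1$, must the Laplacian spectrum be constant in $t$? Let us fix what the words mean. The manifold $M$ is closed (compact, no boundary), smooth, connected, of dimension $m\ge2$; the parameter $t$ runs over an interval; and $\mathrm{Ric}(g_t)=(m-1)g_t$ for every $t$. The Laplacian is $\Delta=d^*d\ge 0$ on functions, its spectrum is listed with multiplicities as $0=\lambda_0<\lambda_1\le\lambda_2\le\cdots$, and $\lambda_1$ is the first nonzero eigenvalue. The constant $m-1$ is that of the unit sphere $S^m$, and fixing it excludes scaling, which would change the spectrum trivially.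

So the answer is no from dimension $4$ on, and yes in dimensions $2$ and $3$. Theorem A says more than that the spectrum moves: an eigenvalue sits at a certain floor, namely $2(m-1)$, exactly at $s=0$, and lifts off for $s\ne0$.

On a Kähler manifold of complex dimension $n$ (so $m=2n$) we write $g_{i\bar j}=g(\partial_i,\partial_{\bar j})$, $\omega=i g_{i\bar j}\,dz^i\wedge d\bar z^j=g(J\cdot,\cdot)$, and
$$\Box=-g^{i\bar j}\partial_i\partial_{\bar j}=\tfrac12\Delta .$$
(Check on flat $\mathbb C$: $g_{1\bar1}=\frac12$, so $\Box=-2\partial_z\partial_{\bar z}=-\frac12(\partial_x^2+\partial_y^2)$.) The Ricci form is $\rho=-i\partial\bar\partial\log\det(g_{i\bar j})=\mathrm{Ric}(J\cdot,\cdot)$. It represents $2\pi c_1$. We write $\mathrm{Ric}(\omega)$ for it as well, so $\mathrm{Ric}(g)=g$ is the same as $\mathrm{Ric}(\omega)=\omega$. A Kähler metric that is also Einstein is called Kähler–Einstein, or KE. If $\mathrm{Ric}(\omega)=\omega$, then $\omega\in 2\pi c_1(X)$, so $-K_X$ is ample, i.e. $X$ is Fano. Then Kodaira vanishing gives $H^q(X,\mathcal O)=0$ for $q\ge1$.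

## 2. Constant curvature, and what the heat trace sees

We begin with the dimensions that can be done by hand. One general fact is needed, and we use it several times.

**Lemma 1 (continuity).** If $g_t$ is a smooth family of metrics on a closed manifold, each ordered eigenvalue $\lambda_j(g_t)$ is continuous in $t$.

*Proof.* If $e^{-\delta}g\le g'\le e^{\delta}g$, then the volume densities differ by a factor in $[e^{-m\delta/2},e^{m\delta/2}]$ and $|df|^2$ by a factor in $[e^{-\delta},e^{\delta}]$. So the Rayleigh quotients $\int|df|^2/\int f^2$ differ by a factor in $[e^{-(m+1)\delta},e^{(m+1)\delta}]$. By min–max the same holds for $\lambda_j$. For $t$ near $t_0$ one may take $\delta$ small. $\square$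

**Proposition 2 ($m=2,3$).** If $m\in\{2,3\}$ the spectrum is constant along every family as in Theorem B.

*Proof.* For $m=2$ the equation says that the Gauss curvature is $1$. For $m=3$ let $K_{12},K_{13},K_{23}$ be the sectional curvatures in an orthonormal frame. Then $K_{12}+K_{13}=K_{12}+K_{23}=K_{13}+K_{23}=2$, so all three equal $1$. Hence $(M,g_t)$ is covered by the round $S^m$. Eigenfunctions lift to the cover, so $\mathrm{Spec}(g_t)\subset\{k(k+m-1):k\ge0\}$. Each $\lambda_j(g_t)$ is a continuous function on an interval with values in a discrete set, hence constant. (The same argument works for families of constant curvature in any dimension.) $\square$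

What would one try in general? To prove constancy, one looks at the heat trace
$$\sum_j e^{-\lambda_j\tau}\sim(4\pi\tau)^{-m/2}(a_0+a_1\tau+a_2\tau^2+\cdots),\qquad \tau\to0^+ ,$$
whose coefficients are integrals of local curvature expressions, and checks them one by one. Here $a_0=\mathrm{Vol}$, $a_1=\frac16\int\mathrm{scal}$ and $a_2=\frac1{360}\int(5\,\mathrm{scal}^2-2|\mathrm{Ric}|^2+2|\mathrm{Rm}|^2)$.

The first two are constant. With $h=\dot g_t$, the first variation of total scalar curvature is
$$\frac{d}{dt}\int \mathrm{scal}\,dV=-\int\Big\langle\mathrm{Ric}-\frac{\mathrm{scal}}2g,\,h\Big\rangle dV=(m-1)\Big(\frac m2-1\Big)\int\mathrm{tr}\,h\,dV .$$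
Since $\mathrm{scal}=m(m-1)$, the left side is also $m(m-1)\frac{d}{dt}\mathrm{Vol}=\frac{m(m-1)}2\int\mathrm{tr}\,h\,dV$. Subtracting, $(m-1)\int\mathrm{tr}\,h\,dV=0$, so the volume is constant.

In dimension $4$ even $a_2$ is constant: for an Einstein metric Chern–Gauss–Bonnet reads $\chi(M)=\frac1{32\pi^2}\int|\mathrm{Rm}|^2$. But here the argument stops. The remaining integral in $a_2$ for $m\ge5$, and the higher $a_k$, are not covered by either computation. Constancy of finitely many $a_k$ does not pin down any eigenvalue. Indeed the $4$-dimensional families in Section 9 have $a_0,a_1,a_2$ constant by what we just saw, and $\lambda_1$ moves.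

So we look for an eigenvalue that we can control exactly.

## 3. The lowest eigenvalue of a Kähler–Einstein metric counts holomorphic vector fields

**Lemma 3 (Matsushima, Lichnerowicz).** Let $(X,g)$ be compact Kähler with $\mathrm{Ric}(g)=g$. Then every nonzero eigenvalue of $\Delta$ is $\ge2$, and $u\mapsto\mathrm{grad}^{1,0}u=(g^{i\bar j}u_{\bar j})$ is an isomorphism from the complex eigenspace $\{\Delta u=2u\}$ onto $H^0(X,TX)$. It is equivariant under holomorphic isometries.

Two examples to keep in mind. For $X=\mathbb P^1$, $g$ is the unit sphere; the eigenvalue $2$ belongs to the three coordinate functions, and $H^0(T\mathbb P^1)=\mathfrak{sl}_2$ has dimension $3$. For $S^2\times S^2$ with unit factors, the eigenvalue $2$ has multiplicity $6=\dim(\mathfrak{sl}_2\oplus\mathfrak{sl}_2)$.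

**Step 1: a Bochner formula.** This compares $\Box$ with the obstruction $u_{\bar i\bar j}=\nabla_{\bar i}\nabla_{\bar j}u$ to $\mathrm{grad}^{1,0}u$ being holomorphic. We claim that for complex-valued $u$
$$\int|u_{\bar i\bar j}|^2=\int\langle\bar\partial\Box u,\bar\partial u\rangle-\int|\bar\partial u|^2=\int\big((\Box^2-\Box)u\big)\bar u. \tag{1}$$
First commute derivatives. At the centre of Kähler normal coordinates, $\nabla_{\bar j}\nabla_ku_{\bar i}=\partial_{\bar j}\partial_ku_{\bar i}$. On the other hand $\nabla_{\bar j}u_{\bar i}=\partial_{\bar j}u_{\bar i}-\overline{\Gamma^m_{ji}}u_{\bar m}$ with $\Gamma_{ji}^m=g^{m\bar q}\partial_jg_{i\bar q}$, so $\nabla_k\nabla_{\bar j}u_{\bar i}=\partial_k\partial_{\bar j}u_{\bar i}-\overline{\partial_{\bar k}\partial_jg_{i\bar m}}\,u_{\bar m}$. Set $i=k$ and sum. By the Kähler condition,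
$$\sum_k\partial_j\partial_{\bar k}g_{k\bar m}=\sum_k\partial_j\partial_{\bar m}g_{k\bar k}=\partial_j\partial_{\bar m}\log\det g=-R_{j\bar m}.$$
Therefore, using $u_{\bar i\bar j}=u_{\bar j\bar i}$ and $\mathrm{Ric}=g$,
$$g^{k\bar i}\nabla_ku_{\bar i\bar j}=g^{k\bar i}\nabla_{\bar j}\nabla_ku_{\bar i}+u_{\bar j}=-(\Box u)_{\bar j}+u_{\bar j}.$$
Integrating $\int|u_{\bar i\bar j}|^2$ by parts moves one $\nabla$ across with a minus sign and gives the first equality in (1). The second is $\int\langle\bar\partial v,\bar\partial u\rangle=\int(\Box v)\bar u$.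

**Step 2: the lower bound, and holomorphy at the bottom.** If $\Box u=\mu u$ with $\mu\ne0$, then $\mu>0$, and (1) gives $\mu(\mu-1)\int|u|^2\ge0$. So $\mu\ge1$, i.e. the eigenvalue $2\mu$ of $\Delta$ is $\ge2$. If $\mu=1$, then $u_{\bar i\bar j}=0$. Since $\partial_{\bar k}(g^{i\bar j}u_{\bar j})=\nabla_{\bar k}(g^{i\bar j}u_{\bar j})=g^{i\bar j}u_{\bar k\bar j}=0$, the field $\mathrm{grad}^{1,0}u$ is holomorphic.

**Step 3: injectivity.** If $\mathrm{grad}^{1,0}u=0$, then $\bar\partial u=0$, so $u$ is constant. A constant with $\Delta u=2u$ is $0$.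

**Step 4: surjectivity.** Let $V\in H^0(X,TX)$ and $\beta=g_{i\bar j}V^id\bar z^j$. Then $\partial_{\bar k}\beta_{\bar j}=(\partial_{\bar k}g_{i\bar j})V^i$ is symmetric in $k,j$ by the Kähler condition, so $\bar\partial\beta=0$. As $X$ is Fano, $H^1(X,\mathcal O)=0$, so $\beta=\bar\partial u$, that is, $V=\mathrm{grad}^{1,0}u$. Since $V$ is holomorphic, $u_{\bar k\bar j}=g_{i\bar j}\partial_{\bar k}V^i=0$. Expand $u=\sum_\mu u_\mu$ in eigenfunctions of $\Box$. Then (1) gives $\sum_\mu\mu(\mu-1)\|u_\mu\|^2=0$, where every term is $\ge0$ by Step 2. So $u=\mathrm{const}+u_1$ and $V=\mathrm{grad}^{1,0}u_1$.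

Equivariance holds because $\mathrm{grad}^{1,0}$ is built from $g$ and $J$ alone. $\square$

**Scaling.** If $\mathrm{Ric}(g)=(m-1)g$, then $k=(m-1)g$ has $\mathrm{Ric}(k)=k$, and eigenvalues of $g$ are $m-1$ times those of $k$. So on a Kähler–Einstein manifold with $\mathrm{Ric}(g)=(m-1)g$ every nonzero eigenvalue is $\ge2(m-1)$, and
$$\text{multiplicity of }2(m-1)\;=\;\dim_{\mathbb C}H^0(X,TX). \tag{2}$$
Along a smooth family $(M,J_t,g_t)$ of such metrics, isospectrality forces $h^0\big((M,J_t),T\big)$ to be constant. Thus we want *a smooth family of Kähler–Einstein manifolds along which the dimension of the space of holomorphic vector fields jumps*.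

In complex dimension $1$ there is only $\mathbb P^1$. In complex dimension $2$ no jump occurs among Fano surfaces. The degree $K^2$ is constant in a family. Degrees $9$, $7$, $6$ contain one surface each. Degree $8$ contains $\mathbb P^1\times\mathbb P^1$ and the blow-up of $\mathbb P^2$ in a point, which have intersection forms of different parity. In degree $\le5$ the surface is a blow-up of $\mathbb P^2$ in at least four points, no three collinear, and there are no fields at all (the argument is in Section 9). So for a jump we go to complex dimension $3$. Dimension $4$ will need a different argument.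

## 4. Kähler–Einstein metrics along a family of complex structures

Suppose complex structures $J_t$ are given with $h^0(T)=2$ at $t=0$ and $h^0(T)=0$ for $t\ne0$, and a Kähler–Einstein metric at $t=0$. The first thing to try is to extend the metric to small $t$ by the implicit function theorem. The Kähler–Einstein equation for a potential $\varphi$ has linearization $1-\Box$, and its kernel is $\{\Delta\psi=2\psi\}$. By Lemma 3 this kernel is as large as $H^0(T)$. *The very eigenfunctions that we want at $t=0$ are what makes the implicit function theorem inapplicable at $t=0$.*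

The way past this is to work only with functions invariant under a finite group $G$ that acts on every member of the family. Then only $G$-invariant vector fields on the central member obstruct. If there are none, the family of metrics exists, while the full, non-invariant eigenspace at $t=0$ is still there to be counted.

**Lemma 4 (smooth dependence).** Let $J_t$ ($t\in I$, an open interval) be a smooth family of complex structures on a compact manifold $M$. Let $G$ be a finite group acting on $M$ holomorphically for every $J_t$, and let $\hat\omega_t\in2\pi c_1(M,J_t)$ be a smooth family of $G$-invariant Kähler forms. Suppose $(M,J_{t_0})$ has a $G$-invariant Kähler form $\omega_{t_0}$ with $\mathrm{Ric}(\omega_{t_0})=\omega_{t_0}$, and $H^0(M,J_{t_0};T)^G=0$. Then for $t$ near $t_0$ there is a smooth family of $G$-invariant $J_t$-Kähler forms $\omega_t$ with $\mathrm{Ric}(\omega_t)=\omega_t$, extending $\omega_{t_0}$.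

**Step 1: Ricci potentials, smoothly in $t$.** These turn the Einstein equation into a scalar equation. Since $\mathrm{Ric}(\hat\omega_t)$ and $\hat\omega_t$ are cohomologous, there is a unique real $h_t$ with
$$\mathrm{Ric}(\hat\omega_t)-\hat\omega_t=i\partial\bar\partial_th_t,\qquad\int e^{h_t}\hat\omega_t^n=\int\hat\omega_t^n .$$
By uniqueness it is $G$-invariant. For smoothness, take the trace: $\Box_th_t=f_t$ with $f_t$ smooth in $t$ and of $\hat\omega_t^n$-mean zero. The operator $u\mapsto\Box_tu+\int u\,\hat\omega_t^n$ is an isomorphism $C^{k+2,\alpha}\to C^{k,\alpha}$ depending smoothly on $t$, so its inverse does too. Integrating shows that the preimage of $f_t$ has mean zero and solves $\Box_tu=f_t$. Now add the constant that normalizes $\int e^{h_t}\hat\omega_t^n$.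

**Step 2: the equation.** For real $G$-invariant $\varphi$ with $\hat\omega_t+i\partial\bar\partial_t\varphi>0$ put
$$F(t,\varphi)=\log\frac{(\hat\omega_t+i\partial\bar\partial_t\varphi)^n}{\hat\omega_t^n}-h_t+\varphi .$$
Here $i\partial\bar\partial_t\varphi=-\frac12d(d\varphi\circ J_t)$ has coefficients smooth in $t$, so $F$ is a smooth map from an open subset of $I\times C_G^{k+2,\alpha}$ to $C_G^{k,\alpha}$, where the subscript $G$ means invariant functions; fix some $k\ge1$. If $F(t,\varphi)=0$ and $\omega=\hat\omega_t+i\partial\bar\partial_t\varphi$, then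
$$\mathrm{Ric}(\omega)=\mathrm{Ric}(\hat\omega_t)-i\partial\bar\partial_t\log\frac{\omega^n}{\hat\omega_t^n}=\mathrm{Ric}(\hat\omega_t)-i\partial\bar\partial_t(h_t-\varphi)=\hat\omega_t+i\partial\bar\partial_t\varphi=\omega .$$

**Step 3: the starting solution.** Write $\omega_{t_0}=\hat\omega_{t_0}+i\partial\bar\partial\varphi_0$ by the $\partial\bar\partial$-lemma. We need $\varphi_0$ to be $G$-invariant. For $\sigma\in G$, both forms are $\sigma$-invariant, so $\varphi_0\circ\sigma-\varphi_0$ is a constant $c$. If $\sigma^N=1$, iteration gives $Nc=0$, so $c=0$. Next, $\mathrm{Ric}(\omega_{t_0})=\omega_{t_0}$ gives $i\partial\bar\partial F(t_0,\varphi_0)=0$, so $F(t_0,\varphi_0)$ is constant. Adding a constant to $\varphi_0$ makes it $0$.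

**Step 4: the linearization is invertible.** Since $\frac{d}{d\epsilon}\log\det(g_{i\bar j}+\epsilon\psi_{i\bar j})|_{\epsilon=0}=g^{i\bar j}\psi_{i\bar j}$, we have $D_\varphi F(t_0,\varphi_0)=1-\Box$ with $\Box=\Box_{\omega_{t_0}}$. Elements of $G$ are holomorphic isometries of $\omega_{t_0}$, so by Lemma 3 the kernel on $G$-invariant functions embeds in $H^0(T)^G=0$. For surjectivity, let $N$ be the kernel of $1-\Box$ on all functions. If $f$ is $G$-invariant and $\psi\in N$, then $\langle f,\psi\rangle=\langle f,\bar\psi_G\rangle$, where $\bar\psi_G$ is the $G$-average of $\psi$; it lies in $N^G=0$. So $f\perp N$, and $(1-\Box)v=f$ is solvable because $1-\Box$ is elliptic and self-adjoint. Averaging $v$ gives an invariant solution. So $1-\Box:C_G^{k+2,\alpha}\to C_G^{k,\alpha}$ is an isomorphism.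

**Step 5: implicit function theorem and regularity.** We get $\varphi_t\in C_G^{k+2,\alpha}$, smooth in $t$ near $t_0$, with $F(t,\varphi_t)=0$. On a possibly smaller interval $I'$ the linearizations at $(t,\varphi_t)$ remain isomorphisms. Each $\varphi_t$ is $C^\infty$ by elliptic regularity. The linearization at $(t,\varphi_t)$ is $1-\Box_{\omega_t}$ with smooth coefficients and no invariant kernel, so as in Step 4 it is an isomorphism $C_G^{l+2,\alpha}\to C_G^{l,\alpha}$ for every $l$. Given $l\ge k$ and $t_1\in I'$, the implicit function theorem in $C_G^{l+2,\alpha}$ at $(t_1,\varphi_{t_1})$ produces a smooth curve of solutions in $C_G^{l+2,\alpha}$. By local uniqueness in $C_G^{k+2,\alpha}$ this curve is $\varphi_t$. So $t\mapsto\varphi_t$ is smooth into every $C^l$ on $I'$, and $\omega_t=\hat\omega_t+i\partial\bar\partial_t\varphi_t$ is the required family. $\square$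

## 5. A family of $(1,2)$-hypersurfaces in $\mathbb P^2\times\mathbb P^2$

We need a family in which a torus of symmetries at $s=0$ disappears for $s\ne0$, while a finite group survives that fixes no nonzero field at $s=0$. With coordinates $(x:y:z),(u:v:w)$ on $\mathbb P^2\times\mathbb P^2$ and real $|s|<1$, let
$$X_s=\{f_s=xq_1+yq_2+zq_3=0\},\qquad q_1=u^2+svw,\quad q_2=v^2+swu,\quad q_3=w^2+suv .$$
Let $p_1,p_2$ be the projections, and let $\sigma$ be the simultaneous cyclic permutation of $(x,y,z)$ and $(u,v,w)$. It permutes $q_1,q_2,q_3$ cyclically, hence preserves each $X_s$.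

**Step 1: $X_s$ is a smooth Fano threefold.** First, the $q_i$ have no common zero. If $uvw\neq0$, multiplying $u^2=-svw$, $v^2=-swu$, $w^2=-suv$ gives $s^3=-1$, excluded by $|s|<1$. If, say, $u=0$, then $q_2=v^2$ and $q_3=w^2$, so $v=w=0$. Next, in the chart $x=1$ we have $\partial_yf_s=q_2$ and $\partial_zf_s=q_3$. If both vanish at a point of $X_s$, so does $q_1=f_s-yq_2-zq_3$, which is impossible. The other charts are the same, so $X_s$ is smooth. Over each $(u:v:w)$ the equation is a nonzero linear form in $(x,y,z)$, so $p_2$ is a $\mathbb P^1$-bundle. Hence $X_s$ is connected and $\mathrm{Pic}(X_s)=\mathbb Z^2$, generated by $\mathcal O(1,0)$ and $\mathcal O(0,1)$. By adjunction $-K_{X_s}=\mathcal O(3-1,3-2)=\mathcal O(2,1)$, which is ample.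

**Step 2: $p_{i*}\mathcal O_{X_s}=\mathcal O_{\mathbb P^2}$ for $i=1,2$.** This lets us push vector fields down. Apply $Rp_{i*}$ to $0\to\mathcal O(-1,-2)\to\mathcal O\to\mathcal O_{X_s}\to0$. On the factor that is integrated out, the relevant groups are $H^q(\mathbb P^2,\mathcal O(-2))$ for $i=1$ and $H^q(\mathbb P^2,\mathcal O(-1))$ for $i=2$. They vanish for $q=0,1$.

**Lemma 5.** With $W_s=\mathrm{span}(q_1,q_2,q_3)$ and $\mathfrak{gl}_3$ acting on polynomials in $u,v,w$ by derivations,
$$H^0(X_s,T)\cong\{B\in\mathfrak{gl}_3: BW_s\subset W_s\}/\mathbb C\cdot1, \tag{3}$$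
compatibly with $\sigma$. Moreover $h^0(X_0,T)=2$, $H^0(X_0,T)^\sigma=0$, and $H^0(X_s,T)=0$ for $0<|s|<1$.

**Step 3: proof of (3).** Let $V\in H^0(X_s,T)$. By Step 2 and the projection formula, $dp_i(V)\in H^0(X_s,p_i^*T\mathbb P^2)=H^0(\mathbb P^2,T\mathbb P^2)=\mathfrak{gl}_3/\mathbb C$. Since $TX_s\subset(p_1^*T\mathbb P^2\oplus p_2^*T\mathbb P^2)|_{X_s}$, the field $V$ is the restriction of the field induced by a unique pair $(A,B)\in\mathfrak{gl}_3\oplus\mathfrak{gl}_3$ modulo scalars in each factor. Conversely such a pair gives a field on $X_s$ exactly when the induced field is tangent to $X_s$. This means that the derivation $(A,B)$ sends $f_s$ to a section of $\mathcal O(1,2)$ vanishing on $X_s$, i.e. to $cf_s$ for some $c\in\mathbb C$. Write $(x_1,x_2,x_3)=(x,y,z)$ and $Ax_i=\sum_ja_{ij}x_j$. The condition is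
$$\sum_jx_j\Big(\sum_ia_{ij}q_i+Bq_j\Big)=c\sum_jx_jq_j,\qquad\text{i.e.}\qquad Bq_j=cq_j-\sum_ia_{ij}q_i\quad(j=1,2,3).$$
So $B$ preserves $W_s$. The $q_i$ are linearly independent (look at $u^2,v^2,w^2$), so if $B$ preserves $W_s$ it determines $A$ up to the scalar $c$. This is (3). The permutation $\sigma$ acts on both sides by conjugation.

**Step 4: $s=0$.** Write $Bu_i=\sum_jb_{ij}u_j$ with $(u_1,u_2,u_3)=(u,v,w)$. Then $B(u^2)=2u\,Bu=2b_{11}u^2+2b_{12}uv+2b_{13}uw$ lies in $\mathrm{span}(u^2,v^2,w^2)$ iff $b_{12}=b_{13}=0$. Similarly for $v,w$. So $B$ is diagonal and $h^0(X_0,T)=3-1=2$. The map $\sigma$ permutes the diagonal entries cyclically. If $\mathrm{diag}(b_1,b_2,b_3)$ is invariant modulo scalars, then $b_1-b_3=b_2-b_1=b_3-b_2$. These equal numbers add up to $0$, so they vanish and $B$ is scalar. Hence $H^0(X_0,T)^\sigma=0$.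

**Step 5: $0<|s|<1$.** In $B(u^2+svw)=2u\,Bu+s(Bv)w+sv(Bw)$ the coefficients are
$$u^2:2b_{11},\quad v^2:sb_{32},\quad w^2:sb_{23},\quad vw:s(b_{22}+b_{33}),\quad uw:2b_{13}+sb_{21},\quad uv:2b_{12}+sb_{31}.$$
An element of $W_s$ with $u^2,v^2,w^2$-coefficients $\alpha,\beta,\gamma$ is $\alpha q_1+\beta q_2+\gamma q_3$, so its $vw,wu,uv$-coefficients are $s\alpha,s\beta,s\gamma$. As $s\ne0$, membership means
$$b_{22}+b_{33}=2b_{11},\qquad2b_{13}+sb_{21}-s^2b_{32}=0,\qquad2b_{12}+sb_{31}-s^2b_{23}=0,$$
and the conditions for $q_2,q_3$ are the cyclic shifts $1\to2\to3\to1$ of these. The first type says $\mathrm{tr}B=3b_{11}=3b_{22}=3b_{33}$. The second type is a system in $(b_{13},b_{21},b_{32})$, which the shift permutes cyclically. Its matrix is circulant with entries $a=2$, $b=s$, $c=-s^2$ and determinant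
$$a^3+b^3+c^3-3abc=8+s^3-s^6+6s^3=(8-s^3)(1+s^3)\ne0 .$$
The third type is circulant in $(b_{12},b_{23},b_{31})$ with entries $2,-s^2,s$ and the same determinant. So all off-diagonal entries vanish, $B$ is scalar, and $H^0(X_s,T)=0$. $\square$

## 6. A Kähler–Einstein metric on $xu^2+yv^2+zw^2=0$

Write $X=X_0$, $n=3$. The compact torus $K=\{(a,b,c)\in U(1)^3\}$ acts on $X$ by
$$(u,v,w)\mapsto(au,bv,cw),\qquad(x,y,z)\mapsto(a^{-2}x,b^{-2}y,c^{-2}z).$$
Let $T=(\mathbb C^*)^3$ be its complexification and $G=K\rtimes\langle\sigma\rangle$, a compact group.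

**Proposition 6.** $X_0$ has a $G$-invariant Kähler–Einstein metric; in particular it has a $\sigma$-invariant one.

The $T$-orbits on $\mathbb P^2_{xyz}$ are the open orbit, the three coordinate lines minus the coordinate points, and the three coordinate points. A closed irreducible $T$-invariant subset of dimension $\le1$ misses the open orbit, so it is a coordinate line or a coordinate point, and $\sigma$ permutes these cyclically without fixing any. Therefore:

$(*)$ *No non-empty irreducible closed subset of $\mathbb P^2_{xyz}$ of dimension $\le1$ is invariant under $T$ and $\sigma$.*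

The plan is to show that failure of a certain existence criterion would produce exactly such a subset.

**Definition ($\alpha$-invariant).** Fix a $G$-invariant Kähler form $\omega_0\in2\pi c_1(X)$. A function $\varphi$ is $\omega_0$-psh if it is locally the sum of a smooth and a psh function and $\omega_0+i\partial\bar\partial\varphi\ge0$. Then $\alpha_G(X)$ is the supremum of the $\alpha>0$ for which $\int e^{-\alpha\varphi}\omega_0^n$ is bounded uniformly over smooth $G$-invariant $\varphi$ with $\omega_0+i\partial\bar\partial\varphi>0$ and $\sup\varphi=0$.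

**Definition (multiplier ideal).** $\mathcal I(\gamma\varphi)\subset\mathcal O_X$ is the sheaf of holomorphic $f$ with $|f|^2e^{-\gamma\varphi}$ locally integrable. For example, if $\varphi=\nu\log|z_1|^2$ locally, then $|z_1|^{2k-2\gamma\nu}$ is integrable iff $k>\gamma\nu-1$, so $\mathcal I(\gamma\varphi)=(z_1^{\lfloor\gamma\nu\rfloor})$.

**Definition (Lelong number).** For a closed positive current $\Theta=\frac i{2\pi}\partial\bar\partial\psi$ with $\psi$ psh, $\nu(\Theta,x)=\liminf_{z\to x}\psi(z)/\log|z-x|^2$. For the current $[D]$ of a divisor, locally $\psi=\log|z_1|^2$ at smooth points, and the Lelong number is $1$ there.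

We use the following facts.

1. Tian (Invent. Math. 89 (1987)): if $\alpha_G(X)>\frac n{n+1}$, then $X$ has a $G$-invariant Kähler–Einstein metric.
2. The $\omega_0$-psh functions with $\sup\varphi=0$ form a compact set in $L^1$.
3. Demailly–Kollár (Ann. Sci. ÉNS 34 (2001), Main Theorem 0.2), semicontinuity: if $\varphi_j\to\varphi$ in $L^1$, $e^{-\gamma\varphi}$ is integrable and $\gamma'<\gamma$, then $e^{-\gamma'\varphi_j}\to e^{-\gamma'\varphi}$ in $L^1$.
4. Nadel: $\mathcal I(\gamma\varphi)$ is coherent, and if a line bundle $L$ has a singular metric with curvature $\ge\epsilon\omega_0$ for some $\epsilon>0$ and multiplier ideal $\mathcal I$, then $H^q(X,K_X\otimes L\otimes\mathcal I)=0$ for $q\ge1$.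
5. Siu: if $\nu_D$ is the generic Lelong number of $\Theta$ along each of finitely many prime divisors $D$, then $\Theta=\sum\nu_D[D]+R$ with $R\ge0$ closed and of zero Lelong number at generic points of each $D$.
6. Skoda: if $\psi$ is psh with Lelong number $0$ at $x$, then $e^{-p\psi}$ is integrable near $x$ for every $p>0$.

**Step 1: failure of the criterion gives a $G$-invariant subscheme $V$.** Suppose $\alpha_G(X)\le\frac34$ and fix $\frac34<\gamma'<\gamma<1$. By definition there are $G$-invariant $\omega_0$-psh $\varphi_j$ with $\sup\varphi_j=0$ and $\int e^{-\gamma'\varphi_j}\to\infty$. After passing to a subsequence, $\varphi_j\to\varphi$ in $L^1$, with $\varphi$ a $G$-invariant $\omega_0$-psh function. If $e^{-\gamma\varphi}$ were integrable, fact 3 would give $\int e^{-\gamma'\varphi_j}\to\int e^{-\gamma'\varphi}<\infty$, a contradiction. So $\mathcal I=\mathcal I(\gamma\varphi)$ is $\neq\mathcal O_X$, it is $\ne0$ because $\varphi\not\equiv-\infty$, and it is $G$-invariant. Let $V\ne\emptyset$ be its zero scheme. It is $G$-invariant and $V\ne X$.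

**Step 2: the cohomology of $V$ is that of a point.** Equip $-K_X$ with a smooth metric of curvature $\omega_0$ times $e^{-\gamma\varphi}$. The curvature is
$$\omega_0+\gamma i\partial\bar\partial\varphi=(1-\gamma)\omega_0+\gamma(\omega_0+i\partial\bar\partial\varphi)\ge(1-\gamma)\omega_0 .$$
Fact 4 with $L=-K_X$ gives $H^q(X,\mathcal I)=0$ for $q\ge1$. Also $H^q(X,\mathcal O)=0$ for $q\ge1$. The long exact sequence of $0\to\mathcal I\to\mathcal O_X\to\mathcal O_V\to0$ gives
$$H^0(V,\mathcal O_V)=\mathbb C,\qquad H^1(V,\mathcal O_V)=0. \tag{4}$$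
In particular $V$ is connected. The connected group $K$ preserves each irreducible component of $V_{\mathrm{red}}$. The stabilizer of a component in $T$ is Zariski closed and contains $K$, which is Zariski dense in $T$. So $T$ preserves each component.

Before we go on, here is the argument on $\mathbb P^1$, where $\frac n{n+1}=\frac12$. Take $\omega_0=2\omega_{FS}$ with $\omega_{FS}=i\partial\bar\partial\log(|z_0|^2+|z_1|^2)$. Without symmetry the criterion fails. For $0<\delta<1$ let
$$\varphi_\delta=2\log\frac{|z_0|^2+\delta|z_1|^2}{|z_0|^2+|z_1|^2}.$$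
This function has $\omega_0+i\partial\bar\partial\varphi_\delta>0$ and $\sup\varphi_\delta=0$. Near $z_0=0$, with $z=z_0/z_1$, $e^{-\varphi_\delta/2}$ is comparable to $(|z|^2+\delta)^{-1}$, whose integral tends to $\infty$ as $\delta\to0$. So $\alpha(\mathbb P^1)\le\frac12$. Now let $G$ be generated by the rotations $z\mapsto e^{i\theta}z$ and by $z\mapsto1/z$. If $\alpha_G\le\frac12$, Steps 1 and 2 (with $\frac12<\gamma'<\gamma<1$) give a $G$-invariant $V$ of dimension $0$ with $H^0(\mathcal O_V)=\mathbb C$, that is, a point fixed by $G$. The rotations fix only $0$ and $\infty$, which are swapped. So $\alpha_G(\mathbb P^1)>\frac12$. On our threefold we do the same, with three possible dimensions for $V$.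

**Step 3: $\dim V=2$ is impossible.** Let $D$ run over the prime divisors in $V$. Apply fact 5 to $\Theta=\frac1{2\pi}(\omega_0+i\partial\bar\partial\varphi)\in c_1(X)=c_1(\mathcal O(2,1))$.

First, $\nu_D>1$. Near a generic point of $D=\{z_1=0\}$, with $i\partial\bar\partial\psi_0=\omega_0$, we can write $\psi_0+\varphi=\nu_D\log|z_1|^2+\psi$, where $\psi$ is a local potential of $R$ with Lelong number $0$. If $\gamma\nu_D<1$, then $|z_1|^{-2\gamma\nu_D}\in L^q$ for some $q>1$, and $e^{-\gamma\psi}\in L^{q'}$ for the conjugate exponent by fact 6. By Hölder $e^{-\gamma\varphi}$ would be integrable there, contradicting $D\subset V$. So $\nu_D\ge1/\gamma>1$.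

Next, degrees. Let $D\sim\mathcal O(a_D,b_D)$. Let $H_1,H_2$ be the hyperplane classes, so $X$ has class $H_1+2H_2$. Then $H_1^2\cdot(aH_1+bH_2)\cdot(H_1+2H_2)=2b$ and $H_2^2\cdot(aH_1+bH_2)\cdot(H_1+2H_2)=a$. Pairing with the closed semipositive forms $p_1^*\omega_{FS}^2$ and $p_2^*\omega_{FS}^2$ gives non-negative numbers for each $D$ and for $R$. So $a_D,b_D\ge0$ and
$$\sum_D\nu_Db_D\le1,\qquad\sum_D\nu_Da_D\le2 .$$
Since $\nu_D>1$, every $b_D=0$ and $\sum a_D<2$, so $\sum a_D\le1$. Each $D$ is a nonzero effective divisor with $b_D=0$, so $a_D\ge1$. Hence there is exactly one $D$, and $D\in|\mathcal O(1,0)|$. By Step 2 of Section 5, $H^0(X,\mathcal O(1,0))=H^0(\mathbb P^2,\mathcal O(1))$, so $D=p_1^{-1}(\ell)$ for a line $\ell$. Being the only divisor in $V$, $D$ is invariant under $\sigma$ and $T$, hence so is $\ell=p_1(D)$. This contradicts $(*)$.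

**Step 4: $\dim V=0$ is impossible.** By (4), $V$ is a single point. It is fixed by $T$ and $\sigma$, and so is its image under $p_1$, contradicting $(*)$.

**Step 5: $\dim V=1$ is impossible.** Since $V$ is connected, it has no isolated points, and $C=V_{\mathrm{red}}$ is a connected reduced curve with components $C_1,\dots,C_r$. The kernel of $\mathcal O_V\to\mathcal O_C$ has no $H^2$ (it lives in dimension $1$), so $H^1(\mathcal O_C)$ is a quotient of $H^1(\mathcal O_V)=0$.

We show that $C$ is a tree of curves. Let $P$ be the finite set of points $p$ lying on $k_p\ge2$ components, and let $\Gamma$ be the bipartite graph with vertices the components and the points of $P$, and edges the incidences. $\Gamma$ is connected because $C$ is. Define $Q$ by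
$$0\to\mathcal O_C\to\bigoplus_i\mathcal O_{C_i}\to Q\to0 .$$
It is supported on $P$. Since $H^0(\mathcal O_C)=\mathbb C$, $H^0(\mathcal O_{C_i})=\mathbb C$ and $H^1(\mathcal O_C)=0$, we get $\dim H^0(Q)=r-1$. Evaluating at $p\in P$ on the $k_p$ components through $p$ gives a surjection of $Q_p$ onto $\mathbb C^{k_p}/\mathbb C$. So $\sum_p(k_p-1)\le r-1$, and
$$\chi(\Gamma)=r+|P|-\sum_pk_p=r-\sum_p(k_p-1)\ge1 .$$
A connected graph with $\chi\ge1$ is a tree. Now $\sigma$ acts on $\Gamma$ preserving the bipartition. Stripping all leaves repeatedly reduces the tree to a vertex or an edge, which $\sigma$ preserves. An edge cannot be inverted, as its ends are of different type. So $\sigma$ fixes a vertex. The group $T$ preserves every component, and it preserves every point of the finite set $P$ because it is connected. Hence there is an irreducible curve or a point in $X$ invariant under $T$ and $\sigma$. Its image under $p_1$ is irreducible, closed, of dimension $\le1$ and invariant, contradicting $(*)$.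

All cases are excluded, so $\alpha_G(X)>\frac34$, and fact 1 proves Proposition 6. $\square$

## 7. Proof of Theorem A

**Step 1: a fixed manifold with a moving complex structure.** The space $\mathcal X=\{(s,p):p\in X_s\}\subset(-1,1)\times\mathbb P^2\times\mathbb P^2$ is smooth, and $\mathcal X\to(-1,1)$ is a proper submersion, because each $X_s$ is a smooth hypersurface. Lift $\partial_s$ to a vector field on $\mathcal X$, average it over $\langle\sigma\rangle$, and take its flow. This gives a $\sigma$-equivariant trivialization. So we have a closed $6$-manifold $M$ with a $\mathbb Z/3$-action, a smooth family $J_s$ of invariant complex structures with $(M,J_s)\cong X_s$, and invariant Kähler forms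
$$\hat\omega_s=(2\omega_{FS,1}+\omega_{FS,2})|_{X_s}\in2\pi c_1(\mathcal O(2,1))=2\pi c_1(M,J_s),\qquad[\omega_{FS}]=2\pi c_1(\mathcal O(1)).$$

**Step 2: the metrics.** At $s=0$ there is a $\sigma$-invariant $\omega_0$ with $\mathrm{Ric}(\omega_0)=\omega_0$ (Proposition 6), and $H^0(X_0,T)^\sigma=0$ (Lemma 5). Lemma 4 with $G=\mathbb Z/3$ yields a smooth family of Kähler metrics $k_s$, $|s|<\varepsilon$, with $\mathrm{Ric}(k_s)=k_s$. Note that the large group of Section 6 is used only at $s=0$; in the family only $\mathbb Z/3$ acts.

**Step 3: counting.** Put $g_s=k_s/5$. Then $\mathrm{Ric}(g_s)=\mathrm{Ric}(k_s)=k_s=5g_s$. By Lemma 3 and (2), all nonzero eigenvalues of $g_s$ are $\ge10$, and $10$ has multiplicity $h^0(X_s,T)$. By Lemma 5 this is $2$ for $s=0$ and $0$ for $0<|s|<\varepsilon$. $\blacksquare$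

## 8. Products and circle bundles

To reach other dimensions we transport a moving $\lambda_1$.

**Lemma 7 (transfer).** Let $g_t$ be a smooth family on $N$ with $\lambda_1(g_t)$ non-constant, and let $\tilde g_t$ be a smooth family on a closed manifold with $c\lambda_1(g_t)\in\mathrm{Spec}(\tilde g_t)$ for all $t$ and a fixed $c>0$. Then $\mathrm{Spec}(\tilde g_t)$ is not constant.

*Proof.* Otherwise $c\lambda_1(g_t)$, continuous on an interval by Lemma 1, takes values in one fixed discrete set, so it is constant. $\square$

**Products.** Let $g_t$ on $N^d$ be Einstein with a fixed positive constant and $k\ge2$. Rescale $g_t$ and the round metric of $S^k$ so that both have Einstein constant $d+k-1$. The product on $N\times S^k$ is Einstein with constant $d+k-1=\dim-1$. Functions pulled back from the first factor show that its spectrum contains that of the rescaled $g_t$.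

**Circle bundles.** Let $(N^{2n},J_t,g_t)$ be a smooth family of Kähler–Einstein metrics, scaled so that $\mathrm{Ric}(g_t)=(2n+2)g_t$. We construct a circle bundle $P\to N$ and a smooth family $\tilde g_t$ on the $(2n+1)$-manifold $P$ with $\mathrm{Ric}(\tilde g_t)=2n\,\tilde g_t$ and $\mathrm{Spec}(g_t)\subset\mathrm{Spec}(\tilde g_t)$.

*Construction.* We have $\rho_t=(2n+2)\omega_t\in2\pi c_1$, and the class $c_1\in H^2(N,\mathbb Z)$ does not depend on $t$. Let $\pi:P\to N$ be the principal circle bundle with a real connection form $\theta_0$ such that $d\theta_0=\pi^*\rho_0$ (fibre period $2\pi$, Euler class $\pm c_1$). The form $\rho_t-\rho_0$ is exact, so for a fixed metric on $N$ with Green operator $\mathcal G$ we have $\rho_t-\rho_0=d\beta_t$, where $\beta_t=d^*\mathcal G(\rho_t-\rho_0)$ is smooth in $t$. Put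
$$\theta_t=\theta_0+\pi^*\beta_t,\qquad\eta_t=\frac{\theta_t}{n+1},\qquad\tilde g_t=\eta_t^2+\pi^*g_t .$$
Then $d\theta_t=\pi^*\rho_t$ and $d\eta_t=2\pi^*\omega_t$. For instance, if $N=\mathbb P^1$ then $n=1$, $N$ is the sphere of curvature $4$, the Euler number is $\pm2$, the fibres have length $\pi$, and $P$ is $\mathbb{RP}^3$ of curvature $1$.

*Ricci curvature.* Fix $t$ and drop it. Let $\xi$ be the vertical field with $\eta(\xi)=1$. It is a unit Killing field, since $\eta$ and $\pi^*g$ are invariant under the circle. For a Killing field $d\eta(X,Y)=2\tilde g(\tilde\nabla_X\xi,Y)$, so $\tilde\nabla_X\xi=\phi X$, where $\phi X$ is the horizontal lift of $J\pi_*X$. In particular $\tilde\nabla_\xi\xi=0$: the fibres are geodesics.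

A Killing field satisfies $\tilde\nabla^2_{Y,Y}\xi=-\tilde R(\xi,Y)Y$. Taking the Hessian of $|\xi|^2=1$, we get $0=|\tilde\nabla_Y\xi|^2+\tilde g(\tilde\nabla^2_{Y,Y}\xi,\xi)$, so $\tilde g(\tilde R(\xi,Y)Y,\xi)=|\phi Y|^2$. For a horizontal unit $Y$ this is $1$. Summing over a horizontal orthonormal frame, $\mathrm{Ric}(\xi,\xi)=2n$.

For the mixed terms, sum the same identity over an orthonormal frame: $\mathrm{Ric}(\xi,\cdot)$ is dual to $-\sum(\tilde\nabla_{e}\phi)(e)$. The term with $e=\xi$ vanishes since $\phi\xi=0$ and $\tilde\nabla_\xi\xi=0$. For lifts of a frame $e_i$ of $N$, the horizontal part of $\tilde\nabla$ of lifts is the lift of $\nabla$. So the horizontal part of $(\tilde\nabla_{e_i}\phi)(e_i)$ is the lift of $(\nabla_{e_i}J)e_i=0$. Hence $\mathrm{Ric}(\xi,Y)=0$ for horizontal $Y$.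

For unit horizontal $Y$ and a horizontal orthonormal frame $e_j$ with $e_1=Y$, O'Neill's formula reads $\tilde K(Y,e_j)=K(Y,e_j)-3|A_Ye_j|^2$ for $j\ge2$, with
$$A_YZ=\tfrac12[Y,Z]^{\mathrm{vert}}=-\tfrac12d\eta(Y,Z)\,\xi=-\omega(Y,Z)\xi .$$
As $\sum_j\omega(Y,e_j)^2=|JY|^2=1$, and the plane of $Y,\xi$ has curvature $1$,
$$\mathrm{Ric}(Y,Y)=(2n+2)-3+1=2n .$$
So $\mathrm{Ric}(\tilde g)=2n\,\tilde g$. (These are the formulas of Besse, *Einstein Manifolds*, Ch. 9.)

*Spectrum.* For a function $f$ on $N$, the Hessian of $\pi^*f$ in direction $\xi$ is $\xi\xi(\pi^*f)-(\tilde\nabla_\xi\xi)(\pi^*f)=0$, and in lifted directions it is the lift of the Hessian of $f$. So $\Delta(\pi^*f)=\pi^*\Delta f$ and $\mathrm{Spec}(g_t)\subset\mathrm{Spec}(\tilde g_t)$.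

**Theorem B for $m\ge6$.** The family of Theorem A has $\lambda_1=10$ at $s=0$ and $\lambda_1>10$ for $s\ne0$. This is the case $m=6$. The circle bundle construction with $n=3$ and Lemma 7 give $m=7$. Products with $S^{m-6}$ and Lemma 7 give $m\ge8$.

## 9. Dimension four: quartic del Pezzo surfaces near $(\mathbb P^1\times\mathbb P^1)/\iota$

In complex dimension $2$ the number of vector fields does not jump (Section 3), so the floor of (2) is not lifted off by a jump among smooth surfaces. Instead we take surfaces with no vector fields, whose $\lambda_1$ is therefore strictly above the floor, and let them approach a singular surface that does have vector fields. Then $\lambda_1$ comes arbitrarily close to the floor and cannot be constant.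

**Step 1: the surfaces and their strict bound.** Let $\mathcal U\subset\mathrm{Gr}(2,\mathrm{Sym}^2(\mathbb C^5)^*)$ be the set of pencils of quadrics in $\mathbb P^4$ whose base locus is a smooth surface, that is, $dQ,dQ'$ are independent at every common zero. It is Zariski open in an irreducible variety and non-empty, so it is a connected complex manifold. The base locus $X$ is a smooth quartic del Pezzo surface with $-K_X=\mathcal O(5-2-2)=\mathcal O(1)$. It is a blow-up of $\mathbb P^2$ in five points, no three collinear.

We claim $H^0(X,TX)=0$. Away from the exceptional curves a field $Z$ on $X$ is a field on $\mathbb P^2$ minus five points, and it extends over them by Hartogs. The normal component of $Z$ along an exceptional curve $E$ is a section of $N_E=\mathcal O(-1)$, hence zero. So $Z$ is tangent to $E$, and the field on $\mathbb P^2$ vanishes at the point below $E$. It is given by some $B\in\mathfrak{gl}_3$ modulo scalars having the five points as eigenvectors. Four points, no three collinear, are $e_1,e_2,e_3,e_1+e_2+e_3$ in a suitable basis. So $B$ is diagonal with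 equal entries, i.e. zero modulo scalars. (Only four points were used, which is the claim made in Section 3.)

By Tian (Invent. Math. 101 (1990)) $X$ has a Kähler–Einstein metric. It is unique by Bando–Mabuchi, because $\mathrm{Aut}^0(X)=1$. Let $g_X$ be the one with $\mathrm{Ric}(g_X)=3g_X$. As $[\omega]=\frac{2\pi}3c_1(X)$, its volume is $\frac12\big(\frac{2\pi}3\big)^2\cdot4$, independent of $X$. Lemma 3, rescaled by $3$, together with $H^0(X,TX)=0$ gives
$$\lambda_1(g_X)>6\qquad\text{for every smooth quartic del Pezzo surface }X. \tag{5}$$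

**Step 2: the singular limit.** Let $X_\infty=\{x_0x_1=x_2x_3=x_4^2\}\subset\mathbb P^4$ and $\iota((a:b),(c:d))=((a:-b),(c:-d))$ on $\mathbb P^1\times\mathbb P^1$. The map
$$((a:b),(c:d))\mapsto(a^2c^2:b^2d^2:a^2d^2:b^2c^2:abcd)$$
lands in $X_\infty$ and is $\iota$-invariant. In the chart $x_0=1$ the surface $X_\infty$ is $\{x_2x_3=x_4^2\}\subset\mathbb C^3$ (with $x_1=x_2x_3$). The map is $(\beta^2,\alpha^2,\alpha\beta)$ in the coordinates $(x_2,x_3,x_4)$, where $\alpha=b/a$, $\beta=d/c$; this is the quotient map $\mathbb C^2\to\mathbb C^2/\pm1$. The charts $x_1,x_2,x_3=1$ are the same by symmetry, and they cover, since $x_0=\dots=x_3=0$ forces $x_4=0$. So $X_\infty=(\mathbb P^1\times\mathbb P^1)/\iota$ with four $A_1$ points, i.e. points modelled on $\mathbb C^2/\pm1$.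

An orbifold metric on $X_\infty$ is one whose pull-back to these local double covers is smooth. So an orbifold Kähler–Einstein metric on $X_\infty$ with $\mathrm{Ric}=3g$ lifts to a smooth $\iota$-invariant Kähler–Einstein metric on $\mathbb P^1\times\mathbb P^1$. By Bando–Mabuchi the lift is $h^*$ of the product of two round metrics of curvature $3$, with $h\in\mathrm{Aut}^0(\mathbb P^1\times\mathbb P^1)=PGL_2\times PGL_2$. Then $h\iota h^{-1}$ is an isometry of the product, acting on each factor by an involution $\ne1$ in $PSU(2)=SO(3)$. So it is again a rotation by $\pi$ in each factor. Hence $(X_\infty,g_\infty)$ is $(S^2\times S^2)/\iota$ with factors of curvature $3$ and $\iota$ a rotation by $\pi$ in each.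

The height function $\zeta$ of the first factor along its rotation axis is $\iota$-invariant, so it is a function on $X_\infty$, and
$$\int_{X_\infty}\zeta=0,\qquad\Delta\zeta=2\cdot3\,\zeta=6\zeta,\qquad\int_{X_\infty}|\nabla\zeta|^2=6\int_{X_\infty}\zeta^2 .$$

**Step 3: smooth surfaces converging to $X_\infty$.** Here we cite a theorem (Mabuchi–Mukai, in *Einstein metrics and Yang–Mills connections*, Lecture Notes Pure Appl. Math. 145 (1993), 133–160; Odaka–Spotti–Sun, J. Differential Geom. 102 (2016), 127–172, Theorem 1.1 and the degree 4 section). *The Gromov–Hausdorff compactification of the moduli space of smooth KE quartic del Pezzo surfaces is homeomorphic, compatibly with isomorphism classes of the underlying surfaces, to the GIT quotient $\mathrm{Gr}(2,\mathrm{Sym}^2(\mathbb C^5)^*)/\!/SL_5$. Its points are the surfaces $\{\sum x_i^2=\sum a_ix_i^2=0\}$ with no three $a_i$ equal; these carry KE (orbifold) metrics; and the smooth surfaces are dense.*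

The surface with $(a_i)=(1,1,-1,-1,0)$ is $X_\infty$. Adding and subtracting the two equations gives $2(x_1^2+x_2^2)+x_5^2=0$ and $2(x_3^2+x_4^2)+x_5^2=0$. Factoring the sums of two squares and rescaling gives the equations of $X_\infty$. Hence there are smooth quartic del Pezzo surfaces $X_i$ with $(X_i,g_i)\to(X_\infty,g_\infty)$ in the Gromov–Hausdorff sense, where $g_i=g_{X_i}$.

**Step 4: smooth convergence off finitely many points.** The compactness theorem for Einstein $4$-manifolds (Anderson, J. Amer. Math. Soc. 2 (1989); Bando–Kasue–Nakajima, Invent. Math. 97 (1989)) applies: the volume and the Euler number are fixed, and the diameter is bounded by Myers. After passing to a subsequence, the metrics converge smoothly off finitely many points to an Einstein orbifold. That orbifold is also the Gromov–Hausdorff limit, so it is isometric to $(X_\infty,g_\infty)$ as a metric space. Where both are smooth Riemannian manifolds this isometry is smooth, by Myers–Steenrod. So there is a finite set $S\subset X_\infty$ containing the singular points such that, for every compact $K\subset X_\infty\setminus S$,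 there are embeddings $F_i$ of a neighbourhood of $K$ into $X_i$ with $F_i^*g_i\to g_\infty$ in $C^\infty$ on $K$.

**Step 5: $\lambda_1(g_i)\to6$.** We transplant $\zeta$ as a test function, cut off near $S$. For small $\epsilon$ let $\chi_\epsilon$ be $0$ at distance $\le\epsilon/2$ from $S$, $1$ at distance $\ge\epsilon$, and linear in the distance between. Then $|\nabla\chi_\epsilon|\le2/\epsilon$. Since $\epsilon$-balls have volume $O(\epsilon^4)$, $\int|\nabla\chi_\epsilon|^2=O(\epsilon^2)$. Let $u_\epsilon=\chi_\epsilon\zeta$, transplant it to $X_i$ by $F_i$ and extend by $0$. With $V=\mathrm{Vol}(X_i)$, subtract the mean on $X_i$ and use the Rayleigh quotient; letting $i\to\infty$,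
$$\limsup_i\lambda_1(g_i)\le\frac{\int_{X_\infty}|\nabla u_\epsilon|^2}{\int_{X_\infty}u_\epsilon^2-V^{-1}\big(\int_{X_\infty}u_\epsilon\big)^2} .$$
As $\epsilon\to0$: $\nabla u_\epsilon=\chi_\epsilon\nabla\zeta+\zeta\nabla\chi_\epsilon\to\nabla\zeta$ in $L^2$, $u_\epsilon\to\zeta$ in $L^2$, and $\int u_\epsilon\to\int\zeta=0$. So the right side tends to $\int|\nabla\zeta|^2/\int\zeta^2=6$. With (5), $\lambda_1(g_i)\to6$.

**Step 6: one smooth family with moving $\lambda_1$.** Each $\lambda_1(g_i)$ is $>6$ and they tend to $6$, so $\lambda_1(g_i)\ne\lambda_1(g_j)$ for some $i,j$. Join the corresponding points of the connected complex manifold $\mathcal U$ by a smooth path, parametrized by an open interval $I\supset[0,1]$ and passing through them at $0$ and $1$. By Ehresmann's theorem the surfaces $X_t$ along the path form a smooth family of complex structures $J_t$ on a fixed closed $4$-manifold $M$ (diffeomorphic to $\mathbb{CP}^2\#5\overline{\mathbb{CP}}{}^2$), with reference forms $\omega_{FS}|_{X_t}\in2\pi c_1$. Let $g_t$ be the metric on $M$ with $\mathrm{Ric}(g_t)=3g_t$ given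 by Step 1. At each $t_0\in I$ we have $H^0(X_{t_0},T)=0$, so Lemma 4 with $G=1$ gives a smooth family of Kähler–Einstein metrics near $t_0$. After rescaling it coincides with $g_t$ by uniqueness. So $g_t$ is a smooth family on $I$, and $\lambda_1(g_0)\ne\lambda_1(g_1)$. This is Theorem B for $m=4$.

**Step 7: $m=5$.** The metrics $g_t$ of Step 6 are Kähler–Einstein for $J_t$. Rescale them to $\mathrm{Ric}=6g$ and apply the circle bundle construction of Section 8 with $n=2$. The result is a smooth family with $\mathrm{Ric}(\tilde g_t)=4\tilde g_t$ on a closed $5$-manifold, with non-constant spectrum by Lemma 7. Together with Proposition 2 for $m=2,3$ and Section 8 for $m\ge6$, this proves Theorem B. $\blacksquare$
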